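# A product formula for the $\mathbb Z_3$-weight of partitions

## The product formula

Let $\Lambda$ be the set of all integer partitions, including the empty one. Draw $\lambda\in\Lambda$ as a southwest-justified Young diagram: rows are stacked upward from the bottom, each row is left-justified, and row lengths weakly decrease going up. Let $|\lambda|$ be the number of boxes. For a box $\square\in\lambda$, the **arm** $a(\square)$ is the number of boxes of $\lambda$ directly above $\square$ in its column, and the **leg** $l(\square)$ is the number of boxes of $\lambda$ directly to the right of $\square$ in its row. Put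
$$s(\lambda)=\widetilde{\mathrm{wt}}_{\mathbb Z_3}(\lambda)=\bigl|\{\square\in\lambda:\ a(\square)+1\equiv l(\square)\pmod 3\}\bigr| .$$

**Theorem 1.** In $\mathbb Z[t][[q]]$,
$$\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}=\prod_{m\ge1}\frac1{1-t^{m-1}q^{3m-2}}\;\frac1{1-t^{m}q^{3m-1}}\;\frac1{1-t^{m}q^{3m}} .$$

The problem, posed as "prove or disprove this identity", has as its source Deborah Castro and Dustin Ross, "Topology of $\mathbb Z_3$ equivariant Hilbert schemes", arXiv:1810.05750 (2018). The identity is true, and the proof below is elementary. It also yields a refinement by rank (Theorem 2) and a version with an extra variable (Theorem 3).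

Throughout, "$\equiv$" means congruence mod $3$, and $[A]$ is $1$ if the statement $A$ holds and $0$ if not. Write $\lambda=(\lambda_1\ge\lambda_2\ge\dots\ge\lambda_{\ell(\lambda)}>0)$, where $\lambda_i$ is the length of the $i$-th row from the bottom. Put $\lambda_i=0$ for $i>\ell(\lambda)$, and let $\lambda'_c$ be the height of column $c$ (which is $0$ if there is no such column). Finally let
$$F=\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)},\qquad f_n(t)=\sum_{|\lambda|=n}t^{s(\lambda)},\qquad F=\sum_{n\ge0}f_n(t)q^n,$$
with $f_n=0$ for $n<0$.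

## Two statistics with one distribution

Take $\lambda=(2,1)$: a bottom row of two boxes with one box on top of the first. The corner box has arm $1$ and leg $1$, and the other two boxes have arm $0$ and leg $0$. The test $a+1\equiv l$ reads $2\equiv1$ for the corner and $1\equiv 0$ for the others. All fail, so $s((2,1))=0$. Note that here arms are vertical and legs horizontal. The test is not symmetric in the two, so the convention matters.

Both sides of Theorem 1 make sense as formal power series in $q$ with coefficients in $\mathbb Z[t]$. There are finitely many partitions of each size, and the three factors with index $m$ are $1$ modulo $q^{3m-2}$, so only finitely many factors matter for a given power of $q$.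

What does the right side count? Each part size $p\ge1$ occurs in exactly one factor. The exponent of $t$ attached to $q^p$ is $m-1$ for $p=3m-2$, and $m$ for $p=3m-1$ and for $p=3m$. In all three cases it equals $\lfloor (p+1)/3\rfloor$. Expanding geometric series,
$$\prod_{p\ge1}\frac1{1-t^{\lfloor (p+1)/3\rfloor}q^p}=\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{\sum_i\lfloor(\lambda_i+1)/3\rfloor}.$$
A row of length $p$ has boxes with legs $0,1,\dots,p-1$, and exactly $\lfloor (p+1)/3\rfloor$ of these numbers are $\equiv1$. So the right side is the generating function of $|\{\square: l(\square)\equiv 1\}|$. Theorem 1 therefore says that on the partitions of $n$, for every $n$, the statistics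
$$\bigl|\{\square:\ a(\square)+1\equiv l(\square)\}\bigr|\qquad\text{and}\qquad \bigl|\{\square:\ l(\square)\equiv1\}\bigr|$$
have the same distribution. The second depends on one row at a time; the first does not.

## Partitions of size at most four

The only box of $(1)$ has $a=l=0$ and fails the test, so $f_0=f_1=1$. In a single row $(n)$ all arms are $0$, and $s$ counts the legs $\equiv1$ among $0,\dots,n-1$. In a single column all legs are $0$, and $s$ counts the values $a+1\in\{1,\dots,n\}$ divisible by $3$. Hence

* $n=2$: $s((2))=1$ and $s((1,1))=0$, so $f_2=1+t$.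
* $n=3$: $s((3))=1$, $s((2,1))=0$ and $s((1,1,1))=1$, so $f_3=1+2t$.
* $n=4$: $s((4))=1$ and $s((1,1,1,1))=1$. In $(3,1)$ the bottom row has $(a,l)=(1,2),(0,1),(0,0)$, the first two pass, and the top box fails, so $s=2$. In $(2,2)$ the only box that passes is the top left one, with $(a,l)=(0,1)$, so $s=1$. In $(2,1,1)$ the first column has $(a,l)=(2,1),(1,0),(0,0)$ and the remaining box has $(0,0)$; none passes, so $s=0$. Hence $f_4=1+3t+t^2$.

On the product side, parts $1,2,3,4$ carry weights $0,1,1,1$. For $n=4$ the partitions $1+1+1+1$, $2+1+1$, $2+2$, $3+1$, $4$ give $1+t+t^2+t+t$, which agrees with $f_4$. The agreement is not partition by partition: $(3,1)$ has $s=2$ and product weight $1$, while $(2,2)$ has $s=1$ and product weight $2$.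

## Triples of equal rows, and what they leave behind

The test is mod $3$, so a sensible first move is to change the diagram in a way that shifts arms by multiples of $3$: insert or delete three equal rows. This explains one of the three families of factors. We record it with one more statistic, which costs nothing now and will give Theorem 3:
$$e(\lambda)=\bigl|\{\square\in\lambda:\ l(\square)=0,\ a(\square)+1\equiv0\}\bigr| .$$
So $e(\lambda)$ counts the boxes at right ends of rows that contribute to $s(\lambda)$. For instance $e((1,1,1))=1$, from the bottom box. Let $\Lambda_{\le2}$ be the set of partitions in which each row length occurs at most twice, and let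
$$P=\sum_{\bar\lambda\in\Lambda_{\le2}}q^{|\bar\lambda|}t^{s(\bar\lambda)}.$$

**Lemma 1.** In $\mathbb Z[t,u][[q]]$,
$$\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}u^{e(\lambda)}=P\prod_{k\ge1}\frac1{1-u\,t^kq^{3k}} .$$

*Proof.*

**Step 1: decompose $\lambda$.** This step sets up a bijection. If row length $k$ has multiplicity $3d_k+\epsilon_k$ in $\lambda$, with $\epsilon_k\in\{0,1,2\}$, let $\bar\lambda\in\Lambda_{\le2}$ have multiplicities $\epsilon_k$. Then $\lambda$ is obtained from $\bar\lambda$ by inserting $d_k$ triples of rows of length $k$ for each $k$. The data $\bar\lambda$ and $(d_k)_{k\ge1}$ (almost all zero) determine $\lambda$ and are determined by it.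

**Step 2: the effect of one triple.** This step computes how $|\cdot|$, $s$ and $e$ change. Insert three adjacent rows of length $k$ on top of the existing rows of length $k$ (or at the place where such rows would be). Legs of old boxes do not change. The arm of an old box grows by $3$ if the box lies below the new rows in a column $c\le k$, and does not change otherwise. So every old box keeps its status for both conditions "$a+1\equiv l$" and "$l=0,\ a+1\equiv0$". In each column $c\le k$ the three new boxes have the same leg $k-c$ and three consecutive arms, so exactly one of them satisfies $a+1\equiv l$. This one counts for $e$ exactly when $k-c=0$. In total $|\cdot|$ grows by $3k$, $s$ by $k$, and $e$ by $1$.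

**Step 3: $e$ vanishes on $\Lambda_{\le2}$.** This step finds the starting value of $e$. A box of $\bar\lambda$ with $l=0$ ends a row of some length $k$. The rows above have length at most $k$, so its arm is the number of rows of length exactly $k$ above it, which is $0$ or $1$. Thus $a+1\in\{1,2\}$, and $e(\bar\lambda)=0$.

**Step 4: sum.** Together, $|\lambda|=|\bar\lambda|+\sum_k 3kd_k$, $s(\lambda)=s(\bar\lambda)+\sum_k kd_k$ and $e(\lambda)=\sum_kd_k$. Summing over $\bar\lambda$ and over all $(d_k)$ gives the claim. $\blacksquare$

Setting $u=1$, we have $F=P\prod_{k\ge1}(1-t^kq^{3k})^{-1}$. So Theorem 1 is equivalent to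
$$P=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})}.\tag{1}$$

Here the approach stops. On $\Lambda_{\le2}$ there are no triples left to remove. At $t=1$, (1) says that partitions with no part repeated three times are equinumerous with partitions having no part divisible by $3$. Glaisher's bijection proves this by replacing each part $3^am$ with $3\nmid m$ by $3^a$ copies of $m$. But this bijection does not respect the weights: it sends $(3,1)$, with $s=2$, to $(1,1,1,1)$, whose weight in the product (1) is $0$.

Another natural try is to build a partition one row at a time. The product suggests that a row of length $p$ should contribute $\lfloor (p+1)/3\rfloor$ to the weight. But adding a bottom row of length $2$ to $\emptyset$ raises $s$ from $0$ to $s((2))=1$, while adding it to $(1)$ leaves $s$ at $s((2,1))=0$. The change depends on the partition below which the row is put, not only on $p$.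

## The reciprocal of the product is a sparse series

It helps to ask what recurrence for the $f_n$ the theorem predicts. For that we recall a textbook theorem.

**Jacobi's triple product.** In $\mathbb Z[[z,w]]$,
$$\sum_{k\in\mathbb Z}(-1)^kz^{k(k+1)/2}w^{k(k-1)/2}=\prod_{m\ge1}(1-z^mw^m)(1-z^mw^{m-1})(1-z^{m-1}w^m).$$

(The terms $k=0,1,-1$ on the left are $1,-z,-w$. On the right, $(1-zw)(1-z)(1-w)=1-z-w+z^2w+zw^2-z^2w^2$, and the cubic terms cancel against the factors $(1-z^2w)(1-zw^2)$, as they should.)

Substitute $z=q$ and $w=tq^2$. This is allowed because both have zero constant term in $q$. Since $\frac{k(k+1)}2+k(k-1)=\frac{k(3k-1)}2$, we have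
$$z^{k(k+1)/2}w^{k(k-1)/2}=q^{k(3k-1)/2}t^{k(k-1)/2},$$
$$z^mw^m=t^mq^{3m},\qquad z^mw^{m-1}=t^{m-1}q^{3m-2},\qquad z^{m-1}w^m=t^mq^{3m-1}.$$
Therefore
$$\sum_{k\in\mathbb Z}(-1)^kq^{k(3k-1)/2}t^{k(k-1)/2}=\prod_{m\ge1}(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^mq^{3m}).\tag{2}$$
The right side of (2) is exactly the reciprocal of the product in Theorem 1. So **Theorem 1 is equivalent to**
$$F\cdot\sum_{k\in\mathbb Z}(-1)^kq^{k(3k-1)/2}t^{k(k-1)/2}=1,\tag{3}$$
that is, to the recurrence
$$\sum_{k\in\mathbb Z}(-1)^kt^{k(k-1)/2}f_{n-k(3k-1)/2}(t)=\delta_{n,0}.\tag{4}$$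
For $t=1$ this is Euler's pentagonal recurrence. The terms with $k=0,1,-1,2,-2$ read, for $n\ge1$,
$$f_n=f_{n-1}+t\,f_{n-2}-t\,f_{n-5}-t^3f_{n-7}+\cdots .$$
Our data fit: $f_3+tf_2=1+2t+t+t^2=f_4$.

Now look at this last equation as a hint. It suggests that the five partitions of $4$ split into three that match the partitions of $3$ with the same $s$, and two that match the partitions of $2$ with $s$ larger by $1$. The values of $s$ allow this in the following way:
$$(2,2)\leftrightarrow(1,1,1),\quad(2,1,1)\leftrightarrow(2,1),\quad(1,1,1,1)\leftrightarrow(3);\qquad (4)\leftrightarrow(1,1),\quad(3,1)\leftrightarrow(2).$$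
In each of the first three pairs, remove the first column of the left partition and put a bottom row under what remains. For example, $(2,1,1)$ loses its column of height $3$, which leaves $(1)$, and a bottom row of length $2$ gives $(2,1)$. In the last two pairs, remove the bottom row of the left partition and insert a first column. This is the map "delete the bottom row, insert a new first column", as in Dyson's rank adjoint and the Bressoud–Zeilberger proof of Euler's recurrence. We must find out how it changes $s$.

## A new bottom row against a new first column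

Let $\mu$ be a partition and let $p\ge\mu_1$ and $r\ge\ell(\mu)$ be integers, so $p,r\ge0$. Define
$$R_p(\mu)=(p,\mu_1,\mu_2,\dots),\qquad C_r(\mu)=(\mu_1+1,\dots,\mu_r+1).$$
So $R_p$ adds a bottom row of length $p$, and $C_r$ adds a first column of height $r$. For example, $R_4((2,1))=(4,2,1)$, $C_2((2,1))=(3,2)$ and $R_0(\emptyset)=C_0(\emptyset)=\emptyset$.

We saw that the change of $s$ under $R_p$ alone is not determined by $p$. The same happens for $C_r$: $C_1$ sends $\emptyset$ to $(1)$ with change $0$, and $(1)$ to $(2)$ with change $1$. The idea is to compare the two: start from one $\mu$, add the row or add the column, and take the difference of the results. If $p-r$ lies in the right residue class, all dependence on $\mu$ cancels.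

**Lemma 2.** If $p-r=3j+2$ with $j\in\mathbb Z$, then
$$|R_p(\mu)|-|C_r(\mu)|=3j+2,\qquad s(R_p(\mu))-s(C_r(\mu))=j+1 .$$

*Proof.* The first equation holds since $p$, respectively $r$, boxes are added to $\mu$.

**Step 1: count the new contributions.** This step turns the change of $s$ into a count of residues. Adding a row at the bottom or a column at the left does not change what lies above or to the right of an old box, so old arms and legs do not change. The box in column $c$ of the new bottom row has arm $\mu'_c$ and leg $p-c$; it contributes when $\mu'_c+1\equiv p-c$. The box in row $i$ of the new first column has arm $r-i$ and leg $\mu_i$; it contributes when $r-i+1\equiv\mu_i$. Hence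
$$\begin{aligned}s(R_p(\mu))-s(\mu)&=\#\{1\le c\le p:\ c+\mu'_c\equiv p-1\},\\ s(C_r(\mu))-s(\mu)&=\#\{1\le i\le r:\ i+\mu_i\equiv r+1\}.\end{aligned}\tag{5}$$

**Step 2: read both counts on one path.** This step relates the numbers $c+\mu'_c$ and $i+\mu_i$. Consider the boundary path of $\mu$ from $(0,r)$ to $(p,0)$. It goes down the vertical axis from height $r$ to $\ell(\mu)$, then along the boundary of the diagram to $(\mu_1,0)$, then right to $(p,0)$. Its steps are
$$\text{right: }(c-1,\mu'_c)\to(c,\mu'_c)\quad(1\le c\le p),\qquad \text{down: }(\mu_i,i)\to(\mu_i,i-1)\quad(1\le i\le r).$$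
Call $x+y$ the height of the point $(x,y)$. A right step raises the height by $1$, and the one for $c$ *ends* at height $c+\mu'_c$. A down step lowers the height by $1$, and the one for $i$ *starts* at height $i+\mu_i$. The whole path starts at height $r$ and ends at height $p$.

**Step 3: count crossings.** This step gets an exact identity for each height. Fix $y\in\mathbb Z$. The height changes by $\pm1$ at each step, so it passes from $\le y-1$ to $\ge y$ only by a step from $y-1$ to $y$, which is a right step with $c+\mu'_c=y$. It passes back only by a step from $y$ to $y-1$, which is a down step with $i+\mu_i=y$. Upward and downward passages alternate, so their numbers differ by what the endpoints dictate: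
$$\#\{c:\ c+\mu'_c=y\}-\#\{i:\ i+\mu_i=y\}=[y\le p]-[y\le r].\tag{6}$$

**Step 4: sum over a residue class.** This step uses the hypothesis on $p-r$. Since $p-1=r+1+3j\equiv r+1$, both conditions in (5) ask for the *same* residue class, namely $y=r+1+3k$ with $k\in\mathbb Z$. Sum (6) over these $y$; only finitely many terms are nonzero. We have $r+1+3k\le p=r+2+3j$ iff $3k\le3j+1$ iff $k\le j$, and $r+1+3k\le r$ iff $k\le-1$. Hence
$$s(R_p(\mu))-s(C_r(\mu))=\sum_{k\in\mathbb Z}\bigl([k\le j]-[k\le-1]\bigr).$$
For $j\ge-1$ the nonzero terms are $+1$ for $0\le k\le j$, and the sum is $j+1$. For $j\le-2$ they are $-1$ for $j+1\le k\le-1$, and the sum is $-(-1-j)=j+1$. $\blacksquare$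

*An example.* Let $\mu=(2,1)$, $p=4$, $r=2$, so $j=0$. The path runs through
$$(0,2),(1,2),(1,1),(2,1),(2,0),(3,0),(4,0)$$
with heights $2,3,2,3,2,3,4$. The right steps end at heights $3,3,3,4$, and the down steps start at heights $3,3$. The relevant class is $0$ mod $3$, so the new row contributes $3$ and the new column $2$. As $s(\mu)=0$, we get $s((4,2,1))=3$ and $s((3,2))=2$, with difference $1=j+1$.

*The condition $p-r\equiv2$ is used.* With $p=r=1$, the partition $\mu=\emptyset$ gives $R=C=(1)$ with difference $0$, while $\mu=(1)$ gives $R=(1,1)$ and $C=(2)$ with difference $0-1=-1$. So for $p-r=0$ the difference depends on $\mu$.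

## Rank describes the images

Which partitions arise as $R_p(\mu)$, and which as $C_r(\mu)$, when $p-r$ is fixed? The answer is in terms of the rank
$$\mathrm{rk}(\lambda)=\lambda_1-\ell(\lambda),\qquad \mathrm{rk}(\emptyset)=0 .$$
For instance $\mathrm{rk}((3,1))=1$ and $\mathrm{rk}((2,1,1))=-1$. For $j\in\mathbb Z$ let
$$X_j=\{(\mu,p,r):\ p\ge\mu_1,\ r\ge\ell(\mu),\ p-r=3j+2\}.$$

**Lemma 3.**
(a) The map $(\mu,p,r)\mapsto R_p(\mu)$ is a bijection from $X_j$ onto $\{\lambda:\mathrm{rk}(\lambda)\ge3j+1\}$.
(b) The map $(\mu,p,r)\mapsto C_r(\mu)$ is a bijection from $X_j$ onto $\{\lambda:\mathrm{rk}(\lambda)\le3j+3\}$ if $j\ne-1$, and onto $\{\lambda\ne\emptyset:\mathrm{rk}(\lambda)\le0\}$ if $j=-1$.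

*Proof.*

**Step 1: part (a).** We invert $R$ and see which condition remains. If $\lambda=R_p(\mu)$, then $p=\lambda_1$, $\mu=(\lambda_2,\lambda_3,\dots)$ and $r=p-3j-2=\lambda_1-3j-2$. So the map is injective. Conversely, given $\lambda$, define $p,\mu,r$ in this way. Then $p\ge\mu_1$ holds, and $\lambda$ is in the image iff $r\ge\ell(\mu)$, that is, iff $\lambda_1-3j-2\ge\ell(\mu)$. If $\lambda\ne\emptyset$, then $\ell(\mu)=\ell(\lambda)-1$ and the condition becomes $\mathrm{rk}(\lambda)\ge3j+1$. If $\lambda=\emptyset$, the condition is $-3j-2\ge0$, i.e. $j\le-1$, which is the same as $0\ge3j+1$.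

**Step 2: part (b).** We invert $C$ in the same way. If $\lambda=C_r(\mu)$, then $r=\ell(\lambda)$, because $r\ge\ell(\mu)$ and all $r$ rows $\mu_i+1$ are nonempty. Moreover $\mu$ is $\lambda$ with its first column removed, and $p=r+3j+2$. So the map is injective. Given $\lambda$, these formulas define $r,\mu,p$ with $r\ge\ell(\mu)$, and $\lambda$ is in the image iff $\ell(\lambda)+3j+2\ge\mu_1$. If $\lambda\ne\emptyset$, then $\mu_1=\lambda_1-1$ and the condition becomes $\mathrm{rk}(\lambda)\le3j+3$. If $\lambda=\emptyset$, the condition is $3j+2\ge0$, i.e. $j\ge0$, whereas $\mathrm{rk}(\emptyset)\le3j+3$ holds iff $j\ge-1$. The two differ only for $j=-1$, and then $\emptyset$ must be left out. $\blacksquare$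

The five pairs for $n=4$ in the previous discussion are cases of this. The partitions $(4),(3,1)$ have rank $\ge1$ and come from $X_0$. The partitions $(2,2),(2,1,1),(1,1,1,1)$ have rank $\le0$ and come from $X_{-1}$.

## Two recursions and their solution

**Theorem 2.** For every $m\ge0$,
$$\sum_{\mathrm{rk}(\lambda)\ge 3m+1}q^{|\lambda|}t^{s(\lambda)}=F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i+1)}2+3mi}\,t^{\frac{i(i+1)}2+mi},$$
$$\sum_{\lambda\neq\emptyset,\ \mathrm{rk}(\lambda)\le -3m}q^{|\lambda|}t^{s(\lambda)}=F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i-1)}2+3mi}\,t^{\frac{i(i-1)}2+mi}.$$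

As a check of the lowest terms for $m=1$: the smallest partition of rank $\ge4$ is $(5)$, with $s=2$ (legs $4$ and $1$), and the first series starts with $q^5t^2$. The smallest partition of rank $\le-3$ is $(1,1,1,1)$, with $s=1$, and the second series starts with $q^4t$.

*Proof.* Denote the left sides by $L_m$ and $V_m$.

**Step 1: a recursion for $L_m$.** We use the two bijections on $X_j$ with $j=m\ge0$. The $R$-image is $\{\mathrm{rk}\ge3m+1\}$, so $L_m$ is the sum of $q^{|R_p(\mu)|}t^{s(R_p(\mu))}$ over $X_m$. By Lemma 2 each term is $q^{3m+2}t^{m+1}$ times $q^{|C_r(\mu)|}t^{s(C_r(\mu))}$. The $C$-image is $\{\mathrm{rk}\le3m+3\}$, the complement of $\{\mathrm{rk}\ge3(m+1)+1\}$. Hence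
$$L_m=q^{3m+2}t^{m+1}\,(F-L_{m+1}).\tag{7}$$

**Step 2: a recursion for $V_m$.** We use $j=-1-m$ with $m\ge0$ and exchange the roles of $R$ and $C$. Now $3j+2=-(3m+1)$ and $j+1=-m$, so Lemma 2 says $|C_r(\mu)|=|R_p(\mu)|+3m+1$ and $s(C_r(\mu))=s(R_p(\mu))+m$. The $C$-image is $\{\lambda\ne\emptyset:\mathrm{rk}(\lambda)\le-3m\}$: for $m=0$ this is the case $j=-1$ of Lemma 3(b), and for $m\ge1$ the empty partition has rank $0>-3m$ and is excluded automatically. The $R$-image is $\{\mathrm{rk}\ge-3m-2\}$, the complement of $\{\mathrm{rk}\le-3(m+1)\}$, and the latter set does not contain $\emptyset$. Hence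
$$V_m=q^{3m+1}t^{m}\,(F-V_{m+1}).\tag{8}$$

**Step 3: iterate.** This step solves the recursions. Applying (7) $I$ times gives
$$L_m=F\sum_{i=1}^{I}(-1)^{i-1}\prod_{k=0}^{i-1}q^{3(m+k)+2}t^{m+k+1}\;+\;(-1)^I\Bigl(\prod_{k=0}^{I-1}q^{3(m+k)+2}t^{m+k+1}\Bigr)L_{m+I}.$$
The last term is divisible by $q^I$, so it tends to $0$ in $\mathbb Z[t][[q]]$ as $I\to\infty$. The same holds for (8), with factors $q^{3(m+k)+1}t^{m+k}$. It remains to add up exponents:
$$\sum_{k=0}^{i-1}(3(m+k)+2)=3mi+\tfrac{i(3i+1)}2,\qquad \sum_{k=0}^{i-1}(m+k+1)=mi+\tfrac{i(i+1)}2,$$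
$$\sum_{k=0}^{i-1}(3(m+k)+1)=3mi+\tfrac{i(3i-1)}2,\qquad \sum_{k=0}^{i-1}(m+k)=mi+\tfrac{i(i-1)}2.$$
These are the stated formulas. $\blacksquare$

## Splitting at rank zero: proof of Theorem 1

**Step 1: split.** The aim is to derive (3). Every nonempty partition has either $\mathrm{rk}\ge1$ or $\mathrm{rk}\le0$, and $\mathrm{rk}(\emptyset)=0$, so the empty partition is counted in neither $L_0$ nor $V_0$. Hence
$$L_0+V_0=F-1 .$$

**Step 2: insert Theorem 2 with $m=0$.** This produces one sum over $\mathbb Z$. We get
$$F-1=F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i+1)}2}t^{\frac{i(i+1)}2}+F\sum_{i\ge1}(-1)^{i-1}q^{\frac{i(3i-1)}2}t^{\frac{i(i-1)}2}.$$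
Index the second sum by $k=i\ge1$ and the first by $k=-i\le-1$. For $k=-i$ we have $\frac{k(3k-1)}2=\frac{i(3i+1)}2$ and $\frac{k(k-1)}2=\frac{i(i+1)}2$. Moving everything to one side, with $F$ itself as the term $k=0$, gives exactly
$$F\cdot\sum_{k\in\mathbb Z}(-1)^kq^{k(3k-1)/2}t^{k(k-1)/2}=1,$$
which is (3).

**Step 3: apply the triple product.** By (2) the series multiplying $F$ equals $\prod_{m\ge1}(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^mq^{3m})$. Dividing by it proves Theorem 1. $\blacksquare$

So the recurrence (4) is now proved as well. With $n=5$ it gives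
$$f_5=f_4+tf_3-tf_0=(1+3t+t^2)+(t+2t^2)-t=1+3t+3t^2.$$
The product side, where parts $1,\dots,5$ carry weights $0,1,1,1,2$, gives the same: $1+1+1+1+1$ has weight $0$; $2+1+1+1$, $3+1+1$ and $4+1$ have weight $1$; $2+2+1$, $3+2$ and $5$ have weight $2$.

## Marking the row ends: an extra variable

The triples of rows, which could not prove Theorem 1 by themselves, now turn it into a finer statement. Recall that $e(\lambda)=|\{\square\in\lambda: l(\square)=0,\ a(\square)+1\equiv0\}|$.

**Theorem 3.** In $\mathbb Z[t,u][[q]]$,
$$\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{s(\lambda)}u^{e(\lambda)}=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-u\,t^mq^{3m})}.$$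

*Proof.*

**Step 1: find $P$.** We use Theorem 1 to identify the factor that Lemma 1 left unknown. Lemma 1 with $u=1$ reads $F=P\prod_{k\ge1}(1-t^kq^{3k})^{-1}$. Theorem 1 then gives
$$P=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})},$$
which is (1).

**Step 2: restore $u$.** The series $P$ does not involve $u$, so putting this value back into Lemma 1 for general $u$ gives the claim. $\blacksquare$

Theorem 1 is the case $u=1$. Since $e(\lambda)$ counts exactly the boxes with $l=0$ that contribute to $s(\lambda)$, the difference $s(\lambda)-e(\lambda)$ counts the boxes with $a+1\equiv l$ and $l>0$. Substituting $u=t^{-1}$, in $\mathbb Z[t,t^{-1}][[q]]$, gives its generating function: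
$$\sum_{\lambda\in\Lambda}q^{|\lambda|}t^{|\{\square\in\lambda:\ a(\square)+1\equiv l(\square),\ l(\square)>0\}|}=\prod_{m\ge1}\frac1{(1-t^{m-1}q^{3m-2})(1-t^mq^{3m-1})(1-t^{m-1}q^{3m})}.$$
For $n=3$ the left side gives $t+1+1$ from $(3),(2,1),(1,1,1)$. On the right, parts $1,2,3$ have weights $0,1,0$, and $3$, $2+1$, $1+1+1$ give $1+t+1$.
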